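\title{Separable curves and the homology of finite covers of a rose}

\begin{abstract}
An element of the free group $\mathbf{F}_n$ is separable if it lies in a proper free factor. For a finite regular cover $\Gamma$ of the wedge of $n$ circles, consider the subgroup of $\mathrm{H}_1(\Gamma;\mathbb{Z})$ spanned by the closed curves whose projections are separable. We show that for every $n\ge 3$ this subgroup can be proper: for each $m\ge 2$ there is a characteristic cover for which the quotient surjects onto $(\mathbb{Z}/m)^n$. We also show that the subgroup always has finite index, and that it is everything when the deck group is abelian. The first result comes from a truncated expansion of $\mathbf{F}_n$ in noncommuting variables, the second from a maximum principle in a family of compact Riemann surfaces.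
\end{abstract}

\section{The question and the results}

Let $\mathbf{F}_n$ be the free group on $x_1,\dots,x_n$ and let $\mathbf{R}_n$ be the rose, the wedge of $n$ circles, so that $\pi_1(\mathbf{R}_n)=\mathbf{F}_n$. A subgroup $A$ of $\mathbf{F}_n$ is a \emph{free factor} if $\mathbf{F}_n=A*A'$ for some subgroup $A'$; equivalently, $A$ is generated by a subset of some basis of $\mathbf{F}_n$. It is \emph{proper} if $A\ne\mathbf{F}_n$. An element is \emph{primitive} if it belongs to a basis, and \emph{separable} if it is contained in a proper free factor. Thus $w$ is separable exactly when there is a basis in which the reduced word of $w$ omits a generator. For $n=2$ the separable elements are the powers of primitive elements; for $n\ge3$ they include every word in $x_1$ and $x_2$. A conjugate of a free factor is a free factor, so it makes sense to call a closed curve on $\mathbf{R}_n$ separable.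

Let $p\colon\Gamma\to\mathbf{R}_n$ be a finite regular cover, corresponding to the finite-index normal subgroup $K=\pi_1(\Gamma)$ and with deck group $G=\mathbf{F}_n/K$. Let $\mathrm{H}_1^{\mathrm{sep}}(\Gamma;\mathbb{Z})\subset\mathrm{H}_1(\Gamma;\mathbb{Z})$ be the subgroup spanned by the classes $[\gamma]$ of the closed curves $\gamma$ in $\Gamma$ such that $p(\gamma)$ is separable, and let $\mathrm{H}_1^{\mathrm{sep}}(\Gamma;\mathbb{Q})$ be the $\mathbb{Q}$-span of the same classes in $\mathrm{H}_1(\Gamma;\mathbb{Q})$. The following question comes from \cite{Eastham}.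

\medskip
\noindent\textbf{Question.} \emph{Let $n\ge3$. Is $\mathrm{H}_1^{\mathrm{sep}}(\Gamma;\mathbb{Z})=\mathrm{H}_1(\Gamma;\mathbb{Z})$ for every finite regular cover $\Gamma\to\mathbf{R}_n$?}
\medskip

Each basis of $\mathbf{F}_n$ gives a model of the cover, namely the Cayley graph of $G$ whose edges are labeled by the basis elements, and all these models have first homology $K^{\mathrm{ab}}$. The subgroup $\mathrm{H}_1^{\mathrm{sep}}$ is spanned by the cycles that, in one of the models, avoid all edges carrying some label. So the question asks whether every cycle is a sum of cycles each of which can be seen in a rose with fewer petals. For the trivial cover the classes of $x_1,\dots,x_n$ already generate. In general there are infinitely many bases available to generate one finitely generated group, and it is natural to guess that the answer is yes. The abelian case supports the guess.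

\begin{proposition}\label{prop:abelian}
If $n\ge3$ and the deck group $\mathbf{F}_n/\pi_1(\Gamma)$ is abelian, then $\mathrm{H}_1^{\mathrm{sep}}(\Gamma;\mathbb{Z})=\mathrm{H}_1(\Gamma;\mathbb{Z})$.
\end{proposition}

Nevertheless the answer is no for every $n\ge3$.

\begin{theorem}\label{thm:integral}
Let $n\ge3$ and $m\ge2$. There is a characteristic finite-index subgroup $K\triangleleft\mathbf{F}_n$ such that, for the corresponding regular cover $\Gamma$, the group $\mathrm{H}_1(\Gamma;\mathbb{Z})/\mathrm{H}_1^{\mathrm{sep}}(\Gamma;\mathbb{Z})$ surjects onto $(\mathbb{Z}/m)^n$. In particular $\mathrm{H}_1^{\mathrm{sep}}(\Gamma;\mathbb{Z})\ne\mathrm{H}_1(\Gamma;\mathbb{Z})$.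
\end{theorem}

The obstruction is only torsion: the guess is correct over $\mathbb{Q}$.

\begin{theorem}\label{thm:rational}
Let $n\ge3$. For every finite regular cover $\Gamma\to\mathbf{R}_n$, the subgroup $\mathrm{H}_1^{\mathrm{sep}}(\Gamma;\mathbb{Z})$ has finite index in $\mathrm{H}_1(\Gamma;\mathbb{Z})$; that is, $\mathrm{H}_1^{\mathrm{sep}}(\Gamma;\mathbb{Q})=\mathrm{H}_1(\Gamma;\mathbb{Q})$. Moreover $\mathrm{H}_1(\Gamma;\mathbb{Q})$ is spanned by classes of closed curves projecting into free factors of rank $2$.
\end{theorem}

The rank $2$ is optimal. Malestein and Putman \cite{MP} show that for all $n\ge2$ there are finite regular covers for which the lifts of powers of primitive elements do not span $\mathrm{H}_1(\Gamma;\mathbb{Q})$. For $n=2$ this also says that the first assertion of Theorem~\ref{thm:rational} fails. Nothing in our proofs depends on \cite{MP}.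

The two theorems are proved by unrelated methods and can be read independently. Section~\ref{sec:dictionary} translates the question into group theory and proves Proposition~\ref{prop:abelian}. Section~\ref{sec:integral} proves Theorem~\ref{thm:integral} by applying a determinant to the leading term of an expansion of group elements. Sections~\ref{sec:sphere}--\ref{sec:end} prove Theorem~\ref{thm:rational}: we replace the rose by a sphere with $n+1$ punctures, let one puncture move, and study the classes orthogonal to all separable curves.

\section{Separable classes in a subgroup; abelian covers}\label{sec:dictionary}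

We use three facts that follow from the description of free factors by subsets of bases, and from the fact that all bases of $\mathbf{F}_n$ have $n$ elements.
\begin{itemize}
\item[(F1)] An isomorphism of free groups carries free factors to free factors. So separability is defined in any free group of rank $n$ and is preserved by automorphisms, inner ones included.
\item[(F2)] Every proper free factor is contained in a free factor of rank $n-1$, and every free factor of rank $n-1$ is $\alpha(\langle x_1,\dots,x_{n-1}\rangle)$ for some $\alpha\in\mathrm{Aut}(\mathbf{F}_n)$.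
\item[(F3)] A free factor of a free factor of $\mathbf{F}_n$ is a free factor of $\mathbf{F}_n$.
\end{itemize}

Let $K$ be a finite-index subgroup of $\mathbf{F}_n$, with connected cover $\Gamma$. Then $\mathrm{H}_1(\Gamma;\mathbb{Z})=K^{\mathrm{ab}}$. Free homotopy classes of closed curves in $\Gamma$ correspond to conjugacy classes in $K$, and such a curve has separable projection if and only if the class consists of separable elements of $\mathbf{F}_n$. Hence $\mathrm{H}_1^{\mathrm{sep}}(\Gamma;\mathbb{Z})$ is the subgroup of $K^{\mathrm{ab}}$ generated by the classes of the elements of $K\cap A$, with $A$ ranging over the proper free factors of $\mathbf{F}_n$. We write $\mathrm{H}_1(K;\cdot)$ and $\mathrm{H}_1^{\mathrm{sep}}(K;\cdot)$ for these groups; ``separable'' always refers to the ambient free group, not to $K$.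

\begin{proof}[Proof of Proposition~\ref{prop:abelian}]
If $K$ is the normal closure in $\mathbf{F}_n$ of a set of separable elements, then $K$ is generated by their conjugates, which are separable, so $\mathrm{H}_1^{\mathrm{sep}}(K;\mathbb{Z})=K^{\mathrm{ab}}$. It therefore suffices to present $G=\mathbf{F}_n/K$ by separable relators.

Since $G$ is abelian, $K$ is the preimage of a subgroup $L$ of $\mathbf{F}_n^{\mathrm{ab}}=\mathbb{Z}^n$. By Smith normal form there is a basis $e_1,\dots,e_n$ of $\mathbb{Z}^n$ and integers $d_i$ such that $L$ is generated by the $d_ie_i$. Since $\mathrm{Aut}(\mathbf{F}_n)\to\mathrm{GL}_n(\mathbb{Z})$ is surjective, there is a basis $y_1,\dots,y_n$ of $\mathbf{F}_n$ with $y_i\mapsto e_i$. The normal closure $N$ of the elements $y_i^{d_i}$ and $[y_i,y_j]$ contains $[\mathbf{F}_n,\mathbf{F}_n]$ and has image $L$ in $\mathbb{Z}^n$, so $N=K$. Each relator lies in a free factor of rank at most $2$, which is proper because $n\ge3$.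
\end{proof}

Example~\ref{ex:ranktwo} shows that the proposition is false for $n=2$.

\section{An integral obstruction}\label{sec:integral}

By Section~\ref{sec:dictionary}, we need a subgroup $K$ and a homomorphism from $K$ onto $(\mathbb{Z}/m)^n$ that kills every separable element of $K$. The difficulty is that separability involves all bases at once. The basis-free test for whether $n$ vectors in a module of rank $n$ use all directions is their wedge product. To apply it to a group element we must extract from the element a tensor of degree at least $n$, naturally in the basis and additively on $K$. The truncated Magnus expansion does this.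

\subsection{The leading term of the expansion}

Fix $n\ge2$, $m\ge2$ and $c\ge1$. Let $V$ be the free $\mathbb{Z}/m$-module on $X_1,\dots,X_n$, let $T(V)=\bigoplus_{k\ge0}V^{\otimes k}$ be its tensor algebra, the ring of noncommutative polynomials in the $X_i$, and let $R$ be the quotient of $T(V)$ by the terms of degree greater than $c$. Let $J\subset R$ be the ideal generated by the $X_i$. Then $R$ is a finite ring, $J^{c+1}=0$, $J/J^2=V$ and $J^c=V^{\otimes c}$. The set $1+J$ is a group, with $(1+a)^{-1}=1-a+a^2-\cdots$. Define
\[
\mu\colon\mathbf{F}_n\to 1+J,\quad \mu(x_i)=1+X_i,\qquad K_c=\{w\in\mathbf{F}_n:\mu(w)-1\in J^c\}.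
\]
Thus $K_c$ is the kernel of the map from $\mathbf{F}_n$ to the finite group $(R/J^c)^\times$, a finite-index normal subgroup. For $w\in K_c$ put $\lambda(w)=\mu(w)-1\in V^{\otimes c}$. Our commutator convention is $[g,h]=ghg^{-1}h^{-1}$.

\begin{lemma}\label{lem:expansion}
\begin{itemize}
\item[(a)] The map $\lambda\colon K_c\to V^{\otimes c}$ is a homomorphism.
\item[(b)] The subgroup $K_c$ is characteristic, and for each $\alpha\in\mathrm{Aut}(\mathbf{F}_n)$ we have $\lambda\circ\alpha=\alpha_V^{\otimes c}\circ\lambda$, where $\alpha_V\colon V\to V$ is the linear map sending $X_i$ to the class of $\mu(\alpha(x_i))-1$ in $J/J^2$.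
\item[(c)] If $w\in K_c$ is separable, there is a submodule $U\subset V$ generated by $n-1$ elements such that $\lambda(w)$ is a sum of tensors $v_1\otimes\cdots\otimes v_c$ with all $v_j\in U$.
\item[(d)] If $\mu(g)=1+a$ and $\mu(h)=1+b$ with $a\in J^i$, $b\in J^j$, then $\mu([g,h])\equiv 1+ab-ba \pmod{J^{i+j+1}}$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) We have $\mu(ww')-1=\lambda(w)+\lambda(w')+\lambda(w)\lambda(w')$, and the product lies in $J^{2c}=0$.

(b) The algebra map $T(V)\to R$ with $X_i\mapsto\mu(\alpha(x_i))-1\in J$ sends terms of degree $k$ into $J^k$. It kills the terms of degree greater than $c$, so it induces a ring map $\alpha_*\colon R\to R$ with $\alpha_*(J^k)\subset J^k$. The group homomorphisms $\alpha_*\circ\mu$ and $\mu\circ\alpha$ agree on the $x_i$, so they are equal. Hence $\alpha(K_c)\subset K_c$, and applying this to $\alpha^{-1}$ gives equality. Finally $\alpha_*(X_{i_1}\cdots X_{i_c})$ is a product of $c$ factors, the $j$-th congruent to $\alpha_V(X_{i_j})$ modulo $J^2$; as $J^{c+1}=0$, the product is $\alpha_V(X_{i_1})\cdots\alpha_V(X_{i_c})$.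

(c) By (F2), $w=\alpha(a)$ with $a\in\langle x_1,\dots,x_{n-1}\rangle$, and $a\in K_c$ by (b). The element $\mu(a)$ is a polynomial in $X_1,\dots,X_{n-1}$, so $\lambda(a)$ is a combination of words of length $c$ in these letters. By (b), we may take $U$ generated by $\alpha_V(X_1),\dots,\alpha_V(X_{n-1})$.

(d) Since $g^{-1}h^{-1}=(hg)^{-1}$,
\[
\mu([g,h])-1=\bigl(\mu(g)\mu(h)-\mu(h)\mu(g)\bigr)\mu(hg)^{-1}=(ab-ba)\,\mu(hg)^{-1},
\]
with $ab-ba\in J^{i+j}$ and $\mu(hg)^{-1}\in1+J$.
\end{proof}

Part (c) is where it matters that $K_c$ is characteristic: it reduces all proper free factors to the standard one.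

\subsection{Choosing the degree: ranks two and three}

Let $\Lambda V$ be the exterior algebra, $\mathrm{alt}\colon T(V)\to\Lambda V$ the quotient map of algebras, and $\nu=X_1\wedge\cdots\wedge X_n$ the generator of $\Lambda^nV\cong\mathbb{Z}/m$. A wedge of $n$ elements of a submodule generated by $n-1$ elements is zero: after expanding, each term repeats a generator. By Lemma~\ref{lem:expansion}(c), any linear map on $V^{\otimes c}$ that wedges together $n$ of the tensor factors kills $\lambda(w)$ for separable $w$. The problem is to find such a map that does not vanish on all of $\lambda(K_c)$. The first candidate is $c=n$ and the map $\mathrm{alt}$, and in rank two it works. In the algebra $T(V)$ we write $[a,b]=ab-ba$.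

\begin{example}\label{ex:ranktwo}
Let $n=c=2$ and $m\ge3$. Modulo $J^2$ the map $\mu$ records exponent sums modulo $m$, so $K_2$ is the kernel of $\mathbf{F}_2\to(\mathbb{Z}/m)^2$. The homomorphism $\mathrm{alt}\circ\lambda\colon K_2\to\Lambda^2V$ kills separable elements; for instance $\lambda(x_1^m)=\binom m2X_1^2$. But $\lambda([x_1,x_2])=X_1X_2-X_2X_1$ by Lemma~\ref{lem:expansion}(d), and its image is $2\nu\ne0$. So $\mathrm{H}_1^{\mathrm{sep}}\neq\mathrm{H}_1$ for an abelian cover of $\mathbf{R}_2$.
\end{example}

For $n=c=3$ the natural test element is $[[x_1,x_2],x_3]$, whose leading term is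
\[
u=[[X_1,X_2],X_3]=X_1X_2X_3-X_2X_1X_3-X_3X_1X_2+X_3X_2X_1 .
\]
Here $\mathrm{alt}(u)=\nu+\nu-\nu-\nu=0$. The reason is that $\mathrm{alt}([X_1,X_2])$ has even degree, so it is central in $\Lambda V$, and the next bracket dies. The remedy is to go up one degree and to keep the first tensor factor out of the wedge. For $c=n+1$ define
\[
\varphi\colon V^{\otimes(n+1)}\to V\otimes\Lambda^nV\cong(\mathbb{Z}/m)^n,\qquad v_0\otimes v_1\otimes\cdots\otimes v_n\mapsto v_0\otimes(v_1\wedge\cdots\wedge v_n).
\]
For $n=3$, test it on $[u,X_1]=uX_1-X_1u$. First, $\varphi(X_1u)=X_1\otimes\mathrm{alt}(u)=0$. Next,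
\[
uX_1=X_1X_2X_3X_1-X_2X_1X_3X_1-X_3X_1X_2X_1+X_3X_2X_1X_1 .
\]
In the last three words $X_1$ occurs twice after the first letter, so $\varphi$ kills them, and the first word gives $X_1\otimes(X_2\wedge X_3\wedge X_1)=X_1\otimes\nu$. The cancellation that defeated $\mathrm{alt}$ now helps: it removes one of the two terms, and of the other a single word survives, with coefficient $1$. This is why every $m\ge2$ is allowed.

\subsection{Proof of Theorem~\ref{thm:integral}}

Let $n\ge3$, $c=n+1$, $K=K_{n+1}$ and $f=\varphi\circ\lambda\colon K\to V\otimes\Lambda^nV$. By Lemma~\ref{lem:expansion}, $K$ is characteristic of finite index, $f$ is a homomorphism to an abelian group, so it factors through $\mathrm{H}_1(\Gamma;\mathbb{Z})=K^{\mathrm{ab}}$, and $f$ kills every separable element of $K$, hence $\mathrm{H}_1^{\mathrm{sep}}(\Gamma;\mathbb{Z})$. It remains to show that $f$ is surjective.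

Put $g_0=x_1$, $u_0=X_1$, then $g_k=[g_{k-1},x_{k+1}]$, $u_k=[u_{k-1},X_{k+1}]$ for $1\le k\le n-1$, and finally $g_n=[g_{n-1},x_1]$, $u_n=[u_{n-1},X_1]$. The polynomial $u_k$ is homogeneous of degree $k+1$. We claim that $\mu(g_k)\equiv1+u_k\pmod{J^{k+2}}$. This holds for $k=0$. If $\mu(g_{k-1})=1+u_{k-1}+a'$ with $a'\in J^{k+1}$, and $X$ is the next letter, then Lemma~\ref{lem:expansion}(d) with $i=k$, $j=1$ gives $\mu(g_k)\equiv1+u_k+[a',X]\pmod{J^{k+2}}$, and $[a',X]\in J^{k+2}$. Since $J^{n+2}=0$, we get $g_n\in K$ and
\[
f(g_n)=\varphi(u_{n-1}X_1)-\varphi(X_1u_{n-1}).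
\]

\emph{The second term.} It equals $X_1\otimes\mathrm{alt}(u_{n-1})$. The element $\mathrm{alt}(u_1)=2X_1\wedge X_2$ is central in $\Lambda V$, so $\mathrm{alt}(u_2)=0$. Since $\mathrm{alt}$ is an algebra map, $\mathrm{alt}(u_{k-1})=0$ implies $\mathrm{alt}(u_k)=0$. As $n-1\ge2$, the second term vanishes. This is the only use of $n\ge3$.

\emph{The first term.} Each word of $u_{n-1}$ contains each of $X_1,\dots,X_n$ exactly once. If it begins with $X_j$, $j\ne1$, then after multiplying by $X_1$ the last $n$ letters contain $X_1$ twice, and $\varphi$ gives $0$. For $k\le n-1$ the only word of $u_k$ beginning with $X_1$ is $X_1X_2\cdots X_{k+1}$, with coefficient $1$: in $u_k=u_{k-1}X_{k+1}-X_{k+1}u_{k-1}$ the words of the second product begin with $X_{k+1}\neq X_1$, and induction applies to the first. Therefore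
\[
f(g_n)=X_1\otimes(X_2\wedge\cdots\wedge X_n\wedge X_1)=(-1)^{n-1}X_1\otimes\nu .
\]

Let $\alpha$ be the automorphism of $\mathbf{F}_n$ that exchanges $x_1$ and $x_i$ and fixes the other generators. Then $\alpha_V$ permutes the $X_j$ in the same way, and Lemma~\ref{lem:expansion}(b) gives $f(\alpha(g_n))=\pm X_i\otimes\nu$. The elements $X_i\otimes\nu$ generate $V\otimes\Lambda^nV\cong(\mathbb{Z}/m)^n$, so $f$ is surjective. \qed

\begin{remark}
By Lemma~\ref{lem:expansion}(d), all $(n+1)$-fold commutators lie in $K$, so the deck group is nilpotent of class at most $n$; by Proposition~\ref{prop:abelian} it is not abelian. For $n=2$ the second term does not vanish: $f(g_2)=-X_1\otimes\nu-2X_1\otimes\nu=-3X_1\otimes\nu$.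
\end{remark}

\section{Punctured spheres and the orthogonal space \texorpdfstring{$W$}{W}}\label{sec:sphere}

We turn to Theorem~\ref{thm:rational}. A graph offers no duality with which to study a subspace of its homology. A closed surface does, so we realize $\mathbf{F}_n$ as the fundamental group of a sphere with $n+1$ punctures, where many proper free factors are visible as fundamental groups of subsurfaces.

Let $n\ge3$, let $K\triangleleft\mathbf{F}_n$ be normal of finite index, and $G=\mathbf{F}_n/K$. Let $S$ be an oriented sphere with $n+1$ punctures, with an isomorphism $\pi_1(S)\cong\mathbf{F}_n$. Let $\tilde S\to S$ be the cover given by $K$, so that $\mathrm{H}_1(\tilde S;\mathbb{Q})=\mathrm{H}_1(K;\mathbb{Q})$, and let $M$ be the closed oriented surface obtained by filling in the punctures of $\tilde S$. Let $H=\mathrm{H}_1(M;\mathbb{Z})$ and $H_{\mathbb{Q}}=H\otimes\mathbb{Q}$, with the intersection form $u\cdot w$, which is alternating and nondegenerate. Call a closed curve in $\tilde S$ separable if its projection to $S$ is. Let $H^{\mathrm{sep}}\subset H_{\mathbb{Q}}$ be the span of the classes of separable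 curves, and put
\[
W=(H^{\mathrm{sep}})^{\perp}\subset H_{\mathbb{Q}}.
\]
Call a simple closed curve $\delta$ in $S$ \emph{admissible} if it separates two of the punctures from the other $n-1$.

\begin{lemma}\label{lem:pieces}
Let $\delta$ be admissible. Every closed curve in $S\setminus\delta$ is separable, and so is every power of a small loop around a puncture.
\end{lemma}

\begin{proof}
A closed disc with $q$ interior punctures and a base point on the boundary has free fundamental group on loops $y_1,\dots,y_q$, one around each puncture, whose product is the oriented boundary. The curve $\delta$ cuts $S$ into two such discs, which induce opposite orientations on it. Let $y_1,\dots,y_{n-1}$ be the loops for one disc and $y_n,y_{n+1}$ those for the other. By van Kampen's theorem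
\[
\pi_1(S)=\langle y_1,\dots,y_{n+1}\mid y_1\cdots y_{n+1}=1\rangle .
\]
The relation can be solved for any one $y_j$, so any $n$ of the $y_j$ form a basis. Thus each $y_j$ is primitive, which proves the second claim. The group $\langle y_1,\dots,y_{n-1}\rangle$ is generated by a proper subset of the basis $y_1,\dots,y_n$. The group $\langle y_n,y_{n+1}\rangle$ is generated by a subset of the basis $y_2,\dots,y_{n+1}$, and this subset is proper because $2<n$.
\end{proof}

This is the essential use of $n\ge3$. For $n=2$ the disc with two punctures carries all of $\pi_1(S)$.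

\begin{lemma}\label{lem:W}
We have $\mathrm{H}_1^{\mathrm{sep}}(K;\mathbb{Q})=\mathrm{H}_1(K;\mathbb{Q})$ if and only if $W=0$.
\end{lemma}

\begin{proof}
The map $\mathrm{H}_1(\tilde S;\mathbb{Q})\to H_{\mathbb{Q}}$ is surjective, and its kernel is spanned by small loops around the punctures of $\tilde S$. These project to powers of loops around punctures of $S$, so the kernel lies in $\mathrm{H}_1^{\mathrm{sep}}(K;\mathbb{Q})$ by Lemma~\ref{lem:pieces}. Hence $\mathrm{H}_1^{\mathrm{sep}}(K;\mathbb{Q})$ is everything if and only if its image $H^{\mathrm{sep}}$ is $H_{\mathbb{Q}}$, which by nondegeneracy means $W=0$.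
\end{proof}

\begin{lemma}\label{lem:span}
Let $\delta$ be admissible, let $\tilde\delta_1,\dots,\tilde\delta_k$ be the components of its preimage in $\tilde S$, oriented by an orientation of $\delta$, and let $L_\delta\subset H_{\mathbb{Q}}$ be the span of their classes. Then $W\subset L_\delta$. In particular $W$ is isotropic: $w\cdot w'=0$ for $w,w'\in W$.
\end{lemma}

\begin{proof}
Let $C=\bigcup_j\tilde\delta_j$ and let $I\subset H_{\mathbb{Q}}$ be the image of $\mathrm{H}_1(M\setminus C;\mathbb{Q})$. A loop in $M\setminus C$ can be pushed off the finitely many filled-in points; it then projects to $S\setminus\delta$ and is separable by Lemma~\ref{lem:pieces}. So $I\subset H^{\mathrm{sep}}$ and $W\subset I^\perp$.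

Next, $L_\delta^\perp\subset I$. Let $N_j$ be disjoint open annuli with cores $\tilde\delta_j$. By excision $\mathrm{H}_1(M,M\setminus C;\mathbb{Q})=\bigoplus_j\mathrm{H}_1(N_j,N_j\setminus\tilde\delta_j;\mathbb{Q})$. Each summand is $\mathbb{Q}$, generated by an arc crossing $\tilde\delta_j$ once, and the map from $H_{\mathbb{Q}}$ is $u\mapsto(u\cdot\tilde\delta_j)_j$. By the exact sequence of the pair, its kernel $L_\delta^\perp$ is $I$. Hence $W\subset I^\perp=L_\delta^{\perp\perp}=L_\delta$. The curves $\tilde\delta_j$ are disjoint, so $L_\delta$ is isotropic.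
\end{proof}

So $W$ lies in $L_\delta$ for every admissible $\delta$, and in small cases two curves finish the proof.

\begin{example}\label{ex:torus}
Let $n=3$, let the punctures be $0,t,1,\infty$ with $0<t<1$, and let $K$ be the kernel of the map to $\mathbb{Z}/2$ sending each puncture loop to $1$. Then $M$ is the torus $y^2=z(z-1)(z-t)$. The preimages of the segments $[0,t]$ and $[t,1]$ are simple closed curves $a$ and $a'$. Let $\delta$ bound a thin neighborhood of $[0,t]$. The preimage of the neighborhood is an annulus with core $a$, so $L_\delta=\mathbb{Q}a$; for the boundary $\delta'$ of a thin neighborhood of $[t,1]$ the same argument gives $L_{\delta'}=\mathbb{Q}a'$. The curves $a,a'$ meet only over $t$, where in the coordinate $w$ with $w^2=z-t$ they are the imaginary and real axes. So $a\cdot a'=\pm1$, the two lines are distinct, and $W\subset L_\delta\cap L_{\delta'}=0$.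
\end{example}

For an arbitrary group $G$ we have no way to compute the intersection of the spaces $L_\delta$ by hand. In the example, $a$ is the cycle that collapses as $t\to0$ and $a'$ the one that collapses as $t\to1$. This suggests letting $t$ move. All of $W$ becomes small whenever $t$ approaches another puncture, and a maximum principle should forbid a quantity that is small at every end of the parameter space.

\section{A family of covers and a Gram determinant}\label{sec:family}

When $t$ travels around a loop, $\pi_1(S)$ returns transformed by an automorphism, and we want $K$ to be preserved. So we first treat characteristic subgroups; the general case follows easily in Section~\ref{sec:end}.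

\begin{proposition}\label{prop:char}
If $n\ge3$ and $K\subset\mathbf{F}_n$ is characteristic of finite index, then $\mathrm{H}_1^{\mathrm{sep}}(K;\mathbb{Q})=\mathrm{H}_1(K;\mathbb{Q})$.
\end{proposition}

The proof occupies this section.

\subsection{The family}

Fix distinct points $z_1,\dots,z_{n-1}\in\mathbb{C}$ and $z_n=\infty$, and let $B=\mathbb{P}^1\setminus\{z_1,\dots,z_n\}$. Since $n\ge3$, the universal cover of $B$ is a holomorphic map $t\colon\mathbb{D}\to B$ from the unit disc; let $\Pi$ be its deck group. We work over $\mathbb{D}$ so that all fibers have one common fundamental group. Let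
\[
\mathcal{S}=\{(\tau,z)\in\mathbb{D}\times B: z\ne t(\tau)\}\to\mathbb{D},
\]
with fiber $S_\tau=\mathbb{P}^1\setminus\{z_1,\dots,z_n,t(\tau)\}$. This bundle is locally trivial (Fadell--Neuwirth): near $\tau_0$, use a family of diffeomorphisms of $B$, supported in a small disc around $t(\tau_0)$, that move $t(\tau_0)$ to $t(\tau)$. Since $\mathbb{D}$ is contractible, $\pi_1(S_\tau)\to\pi_1(\mathcal{S})$ is an isomorphism. Identify $\pi_1(\mathcal{S})$ with $\mathbf{F}_n$ and let $\tilde{\mathcal{S}}\to\mathcal{S}$ be the cover given by $K$. Its fiber $\tilde S_\tau$ is the connected cover of $S_\tau$ given by $K$.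

We fill in the punctures of all fibers at once. Put $\zeta_i=z-z_i$ for $i<n$, $\zeta_n=1/z$ and $\zeta_{n+1}=z-t(\tau)$. For each $i$ and $\tau_0$ there are a disc $U_0\ni\tau_0$ and $\epsilon>0$ such that $N=\{\tau\in U_0,\ 0<|\zeta_i|<\epsilon\}$ lies in $\mathcal{S}$. In the coordinates $(\tau,\zeta_i)$ it is a product of a disc and a punctured disc, so each component of its preimage has coordinates $(\tau,w)$ with $w^e=\zeta_i$ for some $e\geq1$. The coordinate $w$ is unique up to a constant root of unity, so adding the points $w=0$ is consistent on overlaps. We obtain a complex manifold $\mathcal{M}\supset\tilde{\mathcal{S}}$ with a finite map to $\mathbb{D}\times\mathbb{P}^1$, and $\mathcal{M}\to\mathbb{D}$ is a proper holomorphic submersion. Its fibers $M_\tau$ are compact connected Riemann surfaces compactifying the $\tilde S_\tau$. By Ehresmann's theorem a proper submersion is a locally trivial smooth bundle. Hence all fibers have the same genus $g$, each inclusion $M_\tau\to\mathcal{M}$ identifies $\mathrm{H}_1(M_\tau;\mathbb{Z})$ with $H=\mathrm{H}_1(\mathcal{M};\mathbb{Z})$, and the intersection form on $H$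 does not depend on $\tau$. Free homotopy classes of closed curves in $\tilde S_\tau$ and in $\tilde{\mathcal{S}}$ both correspond to conjugacy classes in $K$, so the subspaces $H^{\mathrm{sep}}$ and $W$ of Section~\ref{sec:sphere} do not depend on $\tau$ either.

By Lemma~\ref{lem:W} we must show $W=0$. \emph{Assume that $d=\dim W\ge1$.} Let $a_1,\dots,a_d$ be a $\mathbb{Z}$-basis of $W_{\mathbb{Z}}=W\cap H$; it is also a $\mathbb{Q}$-basis of $W$.

\subsection{The function \texorpdfstring{$D$}{D} and its invariance}

On a Riemann surface the star operator on $1$-forms is given by $*dx=dy$, $*dy=-dx$ in any holomorphic coordinate $x+iy$. On a compact surface, $\langle\theta,\theta'\rangle=\int\theta\wedge*\theta'$ is an inner product on real $1$-forms. A form $\theta$ is \emph{harmonic} if $d\theta=0$ and $d{*\theta}=0$, and every real de Rham class contains exactly one harmonic form. It minimizes the norm in its class, because $\langle dh,\theta\rangle=\int d(h\,{*\theta})=0$ and so $\|\theta+dh\|^2=\|\theta\|^2+\|dh\|^2$.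

A closed form $\theta$ on $M_\tau$ is \emph{dual} to $w\in H\otimes\mathbb{R}$ if $\int_u\theta=w\cdot u$ for all $u\in H$. Let $\langle\ ,\ \rangle_\tau$ be the inner product on $H\otimes\mathbb{R}$ given by that of the dual harmonic forms on $M_\tau$. The monodromy preserves the lattice $W_{\mathbb{Z}}$ but need not fix any vector in it, so the norm of one vector is not the right quantity. We use the Gram determinant
\[
D(\tau)=\det\bigl(\langle a_i,a_j\rangle_\tau\bigr)_{1\le i,j\le d}>0 ,
\]
which does not depend on the basis of $W_{\mathbb{Z}}$, since a change of basis has determinant $\pm1$.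

\begin{lemma}\label{lem:invariant}
$D(\sigma\tau)=D(\tau)$ for all $\sigma\in\Pi$. Thus $D=\bar D\circ t$ for a positive function $\bar D$ on $B$.
\end{lemma}

\begin{proof}
Since $t(\sigma\tau)=t(\tau)$, the map $(\tau,z)\mapsto(\sigma\tau,z)$ is a biholomorphism of $\mathcal{S}$. It induces an automorphism of $\mathbf{F}_n$, well defined up to conjugation, which preserves the characteristic subgroup $K$. So the map lifts to a biholomorphism $\tilde\sigma$ of $\tilde{\mathcal{S}}$. The functions $\zeta_i$ are preserved, so in the charts above $\tilde\sigma$ multiplies $w$ by a root of unity; it extends to $\mathcal{M}$ and maps $M_\tau$ biholomorphically to $M_{\sigma\tau}$. Therefore $\tilde\sigma_*$ preserves $H$ and the intersection form, and $\langle\tilde\sigma_*w,\tilde\sigma_*w'\rangle_{\sigma\tau}=\langle w,w'\rangle_\tau$. By (F1), $\tilde\sigma$ permutes the separable curves, so $\tilde\sigma_*$ preserves $H^{\mathrm{sep}}$, $W$ and $W_{\mathbb{Z}}$. Computing $D(\sigma\tau)$ in the basis $\tilde\sigma_*a_1,\dots,\tilde\sigma_*a_d$ gives $D(\tau)$.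
\end{proof}

\subsection{Decay at the punctures}

\begin{lemma}\label{lem:decay}
For each $i\in\{1,\dots,n\}$, $\bar D(b)\to0$ as $b\to z_i$.
\end{lemma}

\begin{proof}
Write $\zeta=\zeta_i$ and choose $\rho>0$ such that the disc $|\zeta|\le\rho$ contains no $z_j$ with $j\ne i$. Let $U$ be a component of $t^{-1}(\Delta^*)$, where $\Delta^*=\{0<|\zeta|<\rho\}$. Then $t\colon U\to\Delta^*$ is the covering given by the kernel of $\pi_1(\Delta^*)\to\pi_1(B)$. The loop around $z_i$ belongs to a basis of the free group $\pi_1(B)$, so it has infinite order; hence $U$ is the universal cover of $\Delta^*$ and is contractible.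

For $\tau\in U$ let $r=|\zeta(t(\tau))|$ and $A_\tau=\{r<|\zeta|<\rho\}\subset S_\tau$. The core $\delta$ of $A_\tau$, the circle $|\zeta|=\sqrt{r\rho}$, separates $z_i$ and $t(\tau)$ from the other $n-1$ punctures, so it is admissible. We need the classes of its lifts to be independent of $\tau$. Rescaling $\log|\zeta|$ affinely identifies the union $\mathcal{A}$ of the $A_\tau$, $\tau\in U$, with the product of $U$ and an annulus. So each component $\tilde{\mathcal{A}}_j$, $1\le j\le k$, of its preimage in $\tilde{\mathcal{S}}$ is a cyclic cover of degree $e$, the order of the image of $\delta$ in $G$; it meets each fiber in one annulus $\tilde A_j$, and $\mathrm{H}_1(\tilde{\mathcal{A}}_j;\mathbb{Z})=\mathbb{Z}$ is generated by the oriented core $\tilde\delta_j$ of $\tilde A_j$ in any fiber. Thus the class $\tilde\delta_j\in H$ does not depend on $\tau\in U$, and by Lemma~\ref{lem:span} each $a_l$ is a rational combination of the $\tilde\delta_j$ with coefficients independent of $\tau$.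

The annulus $\tilde A_j$ has a coordinate $\xi$ with $\xi^e=\zeta/r$, in which it is $\{1<|\xi|<\exp\ell\}$ with $\ell=\frac1e\log(\rho/r)$. Write $\log\xi=s+i\vartheta$. Fix a smooth function $h_0$ on $[0,1]$ equal to $0$ near $0$ and to $1$ near $1$, let $c_0=\int_0^1h_0'(x)^2\,dx$, and put $h=h_0(s/\ell)$ on $\tilde A_j$. The form $dh$, extended by zero, is a smooth closed form on $M_\tau$. Its integral over a closed curve counts the signed crossings of $\tilde A_j$, so it is dual to $\pm\tilde\delta_j$. Since $*ds=d\vartheta$,
\[
\|\tilde\delta_j\|_\tau^2\le\|dh\|^2=2\pi\int_0^\ell \ell^{-2}h_0'(s/\ell)^2\,ds=\frac{2\pi c_0}{\ell}=\frac{2\pi c_0e}{\log(\rho/r)} .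
\]
Hence $\|a_l\|_\tau\to0$ as $r\to0$, uniformly in $\tau\in U$. By the Cauchy--Schwarz inequality all entries of the Gram matrix tend to $0$, and since $d\ge1$ so does its determinant. As $t(U)=\Delta^*$, the lemma follows.
\end{proof}

\subsection{The period matrix}

To see how $D$ varies with $\tau$ we express it through periods of holomorphic forms. Here isotropy is used: since $W$ is isotropic (Lemma~\ref{lem:span}), $a_1,\dots,a_d$ extends to a symplectic basis $a_1,\dots,a_g,b_1,\dots,b_g$ of $H\otimes\mathbb{R}$, meaning that $a_j\cdot b_j=1=-b_j\cdot a_j$ and all other products vanish. Periods over real classes are defined by linearity. We recall three classical facts.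
\begin{itemize}
\item[(P1)] The holomorphic $1$-forms on $M_\tau$ form a complex vector space of dimension $g$.
\item[(P2)] (Bilinear relation.) For closed $1$-forms $\theta,\theta'$ on $M_\tau$,
\[
\int_{M_\tau}\theta\wedge\theta'=\sum_{j=1}^g\Bigl(\int_{a_j}\theta\int_{b_j}\theta'-\int_{b_j}\theta\int_{a_j}\theta'\Bigr).
\]
\item[(P3)] Every $\tau_0\in\mathbb{D}$ has a neighborhood over which there are bases $\eta_1(\tau),\dots,\eta_g(\tau)$ of the holomorphic forms on $M_\tau$ such that $\int_u\eta_i(\tau)$ is holomorphic in $\tau$ for each $u\in H$.
\end{itemize}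
Fact (P2) is usually stated for an integral symplectic basis. It holds for a real one because the tensor $\sum_j(a_j\otimes b_j-b_j\otimes a_j)$ is determined by the identity $\sum_j\bigl((u\cdot a_j)b_j-(u\cdot b_j)a_j\bigr)=-u$, which holds in every symplectic basis.

If a holomorphic form $\omega$ has zero $a$-periods, then $\int\omega\wedge\bar\omega=0$ by (P2), while $i\,\omega\wedge\bar\omega=2|\psi|^2dx\wedge dy$ for $\omega=\psi\,(dx+i\,dy)$; so $\omega=0$. By (P1) there is then a unique basis $\omega_1,\dots,\omega_g$ such that $\int_{a_j}\omega_i$ is $1$ for $i=j$ and $0$ otherwise. Let $Z_{ij}=\int_{b_j}\omega_i$ and $Y=\operatorname{Im}Z$. By (P2), $0=\int\omega_i\wedge\omega_j=Z_{ji}-Z_{ij}$, so $Z$ is symmetric. In terms of (P3), $Z=P_a^{-1}P_b$, where $P_a$ and $P_b$ are the matrices of $a$- and $b$-periods of the $\eta_i$. So $Z$ is holomorphic in $\tau$ and the entries of $Y(\tau)$ are harmonic functions on $\mathbb{D}$.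

\begin{lemma}\label{lem:gram}
The matrix $Y(\tau)$ is positive definite, and $D(\tau)=\det(E^{\mathsf T}Y(\tau)^{-1}E)$, where $E\colon\mathbb{R}^d\to\mathbb{R}^g$ is the inclusion of the first $d$ coordinates.
\end{lemma}

\begin{proof}
For $v\in\mathbb{R}^g$ let $\Omega=\sum v_i\omega_i$ and $\theta=\operatorname{Im}\Omega$. Since $*(dx+i\,dy)=-i(dx+i\,dy)$, we have $*\Omega=-i\Omega$, and taking imaginary parts gives $*\theta=-\operatorname{Re}\Omega$. So $\theta$ is harmonic. The $a_j$-periods of $\operatorname{Re}\Omega$ and $\theta$ are $v_j$ and $0$, and the $b_j$-period of $\theta$ is $(Yv)_j$. By (P2),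
\[
\|\theta\|^2=\int\operatorname{Re}\Omega\wedge\operatorname{Im}\Omega=\sum_jv_j(Yv)_j=v^{\mathsf T}Yv .
\]
If $v\ne0$ then $\Omega=-{*\theta}+i\theta\ne0$, so $\theta\neq0$; thus $Y$ is positive definite. With $y=Yv$, the periods show that $\theta$ is dual to $\sum_jy_ja_j$, so $\|\sum_jy_ja_j\|_\tau^2=y^{\mathsf T}Y^{-1}y$ for all $y\in\mathbb{R}^g$. The Gram matrix of $a_1,\dots,a_g$ is therefore $Y^{-1}$, and that of $a_1,\dots,a_d$ is its upper left block.
\end{proof}

In particular $D$ and $\bar D$ are continuous.

\subsection{Convexity and the maximum principle}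

For $g=1$ Lemma~\ref{lem:gram} reads $\log D=-\log\operatorname{Im}Z$, a convex function of a harmonic function. The same structure persists in general.

\begin{lemma}\label{lem:convex}
The function $F(Y)=\log\det(E^{\mathsf T}Y^{-1}E)$ is convex on the cone of positive definite symmetric $g\times g$ matrices.
\end{lemma}

\begin{proof}
Let $Q(Y)=(E^{\mathsf T}Y^{-1}E)^{-1}$, so $F=-\log\det Q$. We claim that for $v\in\mathbb{R}^d$
\[
v^{\mathsf T}Q(Y)v=\min\{u^{\mathsf T}Yu:\ u\in\mathbb{R}^g,\ E^{\mathsf T}u=v\}.
\]
Let $u_0=Y^{-1}EQv$ with $Q=Q(Y)$. Then $E^{\mathsf T}u_0=v$ and $u_0^{\mathsf T}Yu_0=v^{\mathsf T}QE^{\mathsf T}Y^{-1}EQv=v^{\mathsf T}Qv$. Any competitor is $u_0+u'$ with $E^{\mathsf T}u'=0$; then $u'^{\mathsf T}Yu_0=u'^{\mathsf T}EQv=0$, so its value is $v^{\mathsf T}Qv+u'^{\mathsf T}Yu'$. This proves the claim.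

A minimum of linear functions of $Y$ is concave, so for $0\le s\le1$
\[
Q(sY_1+(1-s)Y_2)\ \ge\ sQ(Y_1)+(1-s)Q(Y_2),
\]
where $P'\ge P$ means that $P'-P$ is positive semidefinite. The function $\log\det$ is monotone and concave on positive definite matrices. Indeed, a change of basis alters it by an additive constant and brings a pair $P,P'$ to $I,\operatorname{diag}(\kappa_j)$; if $P'\ge P$ then all $\kappa_j\ge1$, and in any case $\sum_j\log(s+(1-s)\kappa_j)\ge(1-s)\sum_j\log\kappa_j$. Applying monotonicity and then concavity to the display shows that $\log\det Q(Y)$ is concave in $Y$.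
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:char}]
Suppose, as above, that $d\ge1$. If the closed disc of radius $s$ about $\tau_0$ lies in $\mathbb{D}$, then $Y(\tau_0)$ is the average of $Y$ over the boundary circle, since its entries are harmonic. Jensen's inequality and Lemmas~\ref{lem:gram} and~\ref{lem:convex} give
\[
\log D(\tau_0)=F(Y(\tau_0))\le\frac1{2\pi}\int_0^{2\pi}\log D(\tau_0+se^{i\vartheta})\,d\vartheta ,
\]
so $\log D$ is subharmonic. By Lemma~\ref{lem:decay}, $\bar D$ extends continuously to $\mathbb{P}^1$ with value $0$ at the $z_i$; being positive on $B$, it attains its maximum at a point of $B$. So the set where $\log D$ attains its maximum is nonempty and closed in $\mathbb{D}$. It is also open: if $\tau_0$ is in the set, the inequality and continuity force $\log D$ to be maximal on every small circle about $\tau_0$. Hence $D$ is a positive constant, contradicting Lemma~\ref{lem:decay}. Thus $W=0$, and Lemma~\ref{lem:W} concludes.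
\end{proof}

\section{All covers, and free factors of rank two}\label{sec:end}

\begin{proof}[Proof of Theorem~\ref{thm:rational}]
Let $n\ge3$ and let $K\subset\mathbf{F}_n$ be any subgroup of finite index $q$.

\emph{Separable classes span.} A subgroup of index $q$ is a point stabilizer for an action of $\mathbf{F}_n$ on $\{1,\dots,q\}$, and there are finitely many such actions. So the intersection $K_0$ of all subgroups of index $q$ is a characteristic subgroup of finite index, contained in $K$. The map $\mathrm{H}_1(K_0;\mathbb{Q})\to\mathrm{H}_1(K;\mathbb{Q})$ is surjective, since each $w\in K$ has a power $w^N\in K_0$ with $N\ge1$ and $[w]=\frac1N[w^N]$. It sends classes of separable elements to classes of separable elements. Proposition~\ref{prop:char} for $K_0$ now gives $\mathrm{H}_1^{\mathrm{sep}}(K;\mathbb{Q})=\mathrm{H}_1(K;\mathbb{Q})$. The quotient $\mathrm{H}_1(K;\mathbb{Z})/\mathrm{H}_1^{\mathrm{sep}}(K;\mathbb{Z})$ is then a finitely generated abelian torsion group, hence finite.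

\emph{Rank two suffices.} We show by induction on $n\ge2$ that for every finite-index subgroup $K$ of a free group $F$ of rank $n$, the space $\mathrm{H}_1(K;\mathbb{Q})$ is spanned by the classes of elements of $K\cap A'$ with $A'$ a free factor of $F$ of rank $2$. For $n=2$ take $A'=F$. For $n\ge3$, the first part and (F2) show that $\mathrm{H}_1(K;\mathbb{Q})$ is spanned by the images of the spaces $\mathrm{H}_1(K\cap A;\mathbb{Q})$, with $A$ a free factor of rank $n-1$. The subgroup $K\cap A$ has finite index in $A$, so by induction $\mathrm{H}_1(K\cap A;\mathbb{Q})$ is spanned by classes of elements of $K\cap A'$ with $A'$ a free factor of $A$ of rank $2$. By (F3), $A'$ is a free factor of $F$.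
\end{proof}

\begin{remark}
The last proof does not use normality of $K$, so Theorem~\ref{thm:rational} also holds for connected finite covers that are not regular.
\end{remark}

\begin{thebibliography}{9}

\bibitem{Eastham}
Becky Eastham, \emph{Separable homology of graphs and the separability complex}, arXiv:2401.01320 (2024).

\bibitem{MP}
Malestein and Putman, \emph{Simple closed curves, finite covers of surfaces, and power subgroups of $\mathrm{Out}(F_n)$}, Duke Math. J. 168 (2019).

\end{thebibliography}
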